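# Asymptotic orders of vanishing under an ample perturbation: bounded on surfaces, unbounded from dimension three on

Throughout we work over $\mathbb C$, and divisors are $\mathbb R$-divisors unless stated otherwise. Numerical equivalence is written $\equiv$, and $N^1(X)$ is the space of $\mathbb R$-divisors modulo $\equiv$. A divisor $B$ is big when $B\equiv A'+G'$ with $A'$ ample and $G'\ge 0$. The pseudoeffective cone is the closure of the cone of effective classes, and a pseudoeffective class plus an ample class is big.

## 1. On a surface the difference is eventually constant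

Let $X$ be a $\mathbb Q$-factorial normal projective variety and $\Gamma$ a prime divisor on it.

**Definition (asymptotic order of vanishing).** For $B$ big,
$$\sigma_\Gamma(B)=\operatorname{ord}_\Gamma(\|B\|):=\inf\{\operatorname{mult}_\Gamma\Delta\mid \Delta\ge0,\ \Delta\equiv B\}.$$
For $D$ pseudoeffective, $\sigma_\Gamma(D)=\operatorname{ord}_\Gamma(\|D\|):=\lim_{\varepsilon\to0^+}\sigma_\Gamma(D+\varepsilon H)$, where $H$ is any ample divisor.

This number is the coefficient of $\Gamma$ in the negative part of Nakayama's divisorial Zariski decomposition $D=P_\sigma(D)+N_\sigma(D)$. We shall use only the definition. Here is why the limit makes sense.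

On big classes, $\sigma_\Gamma$ depends only on the numerical class, is positively homogeneous, and is subadditive: add the divisors. It vanishes on ample classes, because an ample class is a positive combination of very ample classes, and each of these has a member not containing $\Gamma$. Hence for $\varepsilon<\varepsilon'$
$$\sigma_\Gamma(D+\varepsilon' H)\le\sigma_\Gamma(D+\varepsilon H)+\sigma_\Gamma((\varepsilon'-\varepsilon)H)=\sigma_\Gamma(D+\varepsilon H),$$
so the function increases as $\varepsilon\downarrow0$. It stays bounded: with $n=\dim X$ and $h$ ample, every $0\le\Delta\equiv D+\varepsilon H$ satisfies $\operatorname{mult}_\Gamma\Delta\cdot(\Gamma\cdot h^{n-1})\le (D+\varepsilon H)\cdot h^{n-1}$, and $\Gamma\cdot h^{n-1}>0$. So the limit exists. If $H'$ is another ample divisor, choose $c>0$ with $cH'-H$ ample. Then $\sigma_\Gamma(D+c\varepsilon H')\le\sigma_\Gamma(D+\varepsilon H)$, so the limit for $H'$ is at most the limit for $H$. By symmetry they agree.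

Now fix $D$ pseudoeffective and $A$ an ample $\mathbb Z$-divisor. The question, from Sung Rak Choi and Jinhyung Park, "Comparing numerical Iitaka dimensions again", arXiv:2111.00934 (2021), is whether
$$g(t):=t\,\sigma_\Gamma(D)-\sigma_\Gamma(tD+A)$$
is bounded for real $t>0$. In words: $D$ vanishes along $\Gamma$ to order $\sigma_\Gamma(D)$, so $tD$ vanishes to order $t\sigma_\Gamma(D)$. Adding one fixed ample divisor lowers this order. Can it lower it by an amount that grows with $t$?

**Example 1.** Let $X$ be the blow-up of $\mathbb P^2$ at a point, $E$ the exceptional curve, $L$ the pull-back of a line, $D=\Gamma=E$ and $A=2L-E$, which is ample. Then $tD+A\equiv 2L+(t-1)E$.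

Let $t>1$. If $0\le\Delta\equiv tD+A$ has multiplicity $m$ along $E$, then $(\Delta-mE)\cdot E\ge0$, that is, $m-(t-1)\ge 0$. Conversely $(t-1)E$ plus two lines missing the point is such a divisor. So $\sigma_E(tD+A)=t-1$. For $t<1$ the class is ample, and for $t=1$ it is $2L$; both times $\sigma_E=0$. Therefore $\sigma_E(tD+A)=\max\{0,t-1\}$. Dividing by $t$ and letting $t\to\infty$ gives $\sigma_E(D)=1$, and $g(t)=\min\{t,1\}$.

The multiplicity was decided by one linear inequality, the degree on $E$. This is what happens on every surface. First a rewriting that is valid in all dimensions. Put $f(\varepsilon)=\sigma_\Gamma(D+\varepsilon A)$ for $\varepsilon>0$ and $f(0)=\sigma_\Gamma(D)=\lim_{\varepsilon\to0^+}f(\varepsilon)$. By homogeneity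
$$g(t)=t\,\bigl(f(0)-f(1/t)\bigr)=\frac{f(0)-f(1/t)}{1/t}.\tag{1}$$

**Proposition 1.** The function $g$ is $\ge0$ and nondecreasing, $g(t)=o(t)$ as $t\to\infty$, and $\sup g=-f'_+(0)\in[0,\infty]$. Boundedness of $g$ does not depend on the ample divisor $A$. If $D$ is big, $g$ is bounded.

*Proof.* A positively homogeneous subadditive function is convex, so $f$ is convex on $(0,\infty)$, and it is nonincreasing as shown above. Both properties pass to $[0,\infty)$ in the limit. By (1), $g(t)$ is minus the slope of the chord of $f$ over $[0,1/t]$. Convexity says that this slope decreases as the chord shortens. So $g\ge0$, $g$ is nondecreasing in $t$, and its supremum is $-f'_+(0)$. Moreover $g(t)/t=f(0)-f(1/t)\to0$.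

Let $A'$ be ample and $c>0$ with $cA'-A$ ample. Then $\sigma_\Gamma(D+c\varepsilon A')\le\sigma_\Gamma(D+\varepsilon A)$. With $\varepsilon=1/t$, and since $f(0)$ is the same for both, $g_A(t)\le t\bigl(f(0)-\sigma_\Gamma(D+\tfrac ctA')\bigr)=c\,g_{A'}(t/c)$. So if $g_{A'}$ is bounded, so is $g_A$, and the roles can be exchanged.

If $D$ is big, then $D+\varepsilon A$ is big for all $\varepsilon$ in an open interval around $0$, and the infimum definition gives a finite convex function there. A convex function on an open interval is continuous, so its value at $0$ is the limit $f(0)$, and it has a finite right derivative at $0$. Hence $\sup g<\infty$. $\square$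

So the question reads: can $f$ have a vertical tangent at $0$? On a surface it cannot.

**Theorem 2.** If $\dim X\le2$, then $g(t)$ is constant for $t\gg0$ and bounded on $(0,\infty)$.

We recall the Zariski decomposition (Zariski, Fujita): on a smooth projective surface a pseudoeffective $\mathbb R$-divisor $B$ can be written $B=P+Z$ with $P$ nef, $Z\ge0$, $P\cdot C=0$ for each component $C$ of $Z$, and the intersection matrix of the components of $Z$ negative definite.

*Proof.* If $\dim X=1$, every big class is ample, all $\sigma_\Gamma$ vanish, and $g\equiv0$. Let $\dim X=2$, let $\mu:\tilde X\to X$ be a resolution, and let $\tilde\Gamma$ be the strict transform of $\Gamma$.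

**Step 1: pass to the resolution.** We show $\sigma_\Gamma(B)=\sigma_{\tilde\Gamma}(\mu^*B)$ for $B$ big on $X$. (The class $\mu^*B$ is big, being a sum of the nef and big class $\mu^*A'$ and the effective class $\mu^*G'$ when $B\equiv A'+G'$.) If $0\le\Delta\equiv B$, then $0\le\mu^*\Delta\equiv\mu^*B$ with the same multiplicity along $\tilde\Gamma$. Conversely let $0\le\tilde\Delta\equiv\mu^*B$ and put $M=\mu_*\tilde\Delta-B$. The divisor $\tilde\Delta-\mu^*\mu_*\tilde\Delta$ is $\mu$-exceptional and $\equiv-\mu^*M$, so it has degree $0$ on every exceptional curve. The exceptional curves have negative definite intersection matrix, so this divisor is $0$. Hence $\mu^*M\equiv0$. By the projection formula on strict transforms of curves, $M\equiv0$. So $\mu_*\tilde\Delta\equiv B$ is effective, with the same multiplicity along $\Gamma$.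

**Step 2: nef and big classes have no asymptotic vanishing.** Let $P$ be nef and big on $\tilde X$ and $C$ a prime divisor. Write $P\equiv A'+G'$ with $A'$ ample, $G'\ge0$. For every integer $k\ge1$, $P\equiv\bigl((1-\frac1k)P+\frac1kA'\bigr)+\frac1kG'$, and the bracket is ample. So $\sigma_C(P)\le\frac1k\operatorname{mult}_CG'$, and $k\to\infty$ gives $\sigma_C(P)=0$.

**Step 3: the Zariski decomposition computes $\sigma$.** Let $B$ be big on $\tilde X$ with Zariski decomposition $B=P+Z$. We show $\sigma_C(B)=\operatorname{mult}_CZ$ for every prime $C$.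

First, every $0\le\Delta\equiv B$ satisfies $\Delta\ge Z$. Write $\Delta=\Delta_1+\Delta_2$, with $\Delta_2$ the part supported on $\operatorname{Supp}Z$, and let $W=\Delta_2-Z$. For each component $C$ of $Z$,
$$W\cdot C=(B-\Delta_1-Z)\cdot C=P\cdot C-\Delta_1\cdot C=-\Delta_1\cdot C\le0.$$
Write $W=W_+-W_-$ with $W_\pm\ge0$ without common components. Then $0\ge W\cdot W_-=W_+\cdot W_--W_-^2\ge-W_-^2\ge0$, so $W_-^2=0$, and negative definiteness gives $W_-=0$. Thus $\Delta\ge Z$ and $\sigma_C(B)\ge\operatorname{mult}_CZ$.

For the opposite inequality we need $P$ big. As $B$ is big, $B\equiv A''+G''$ with $G''\ge0$ and $A''$ an effective representative of an ample class without components in $\operatorname{Supp}Z$. By what was just proved $A''+G''\ge Z$, hence $G''\ge Z$, and $P\equiv A''+(G''-Z)$ is big. By Step 2, $\sigma_C(B)\le\sigma_C(P)+\operatorname{mult}_CZ=\operatorname{mult}_CZ$.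

**Step 4: linear algebra.** For $\varepsilon>0$ let $B_\varepsilon=\mu^*(D+\varepsilon A)=P_\varepsilon+Z_\varepsilon$. By Steps 1 and 3, $f(\varepsilon)=\operatorname{mult}_{\tilde\Gamma}Z_\varepsilon$. Since $\mu^*A$ is nef and big, Step 2 and subadditivity show that $\operatorname{mult}_CZ_\varepsilon=\sigma_C(B_\varepsilon)$ is nonincreasing in $\varepsilon$ for each $C$. So $\operatorname{Supp}Z_\varepsilon$ grows as $\varepsilon\downarrow0$. It never has more than $\rho(\tilde X)=\dim N^1(\tilde X)$ components, because curves with negative definite intersection matrix are linearly independent in $N^1(\tilde X)$: a relation $\sum c_kC_k\equiv0$ has self-intersection $0$, so all $c_k=0$. Hence $\operatorname{Supp}Z_\varepsilon$ is a fixed finite set $\mathcal S$ of curves for $0<\varepsilon<\varepsilon_0$. There $Z_\varepsilon$ is the unique divisor supported on $\mathcal S$ with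
$$Z_\varepsilon\cdot C=B_\varepsilon\cdot C\qquad(C\in\mathcal S).\tag{2}$$
This is a linear system with invertible matrix, and its right side is affine in $\varepsilon$. So $Z_\varepsilon$ is affine in $\varepsilon$, $f$ is affine on $[0,\varepsilon_0)$, and by (1) $g$ is constant for $t>1/\varepsilon_0$. Being nonnegative and nondecreasing, $g$ is bounded. $\square$

## 2. Restriction to $\Gamma$: linear thresholds on curves, quadratic thresholds on surfaces

What changes in dimension three? The natural attempt is to repeat the proof. Proposition 1 survives. What has no analogue is the linear system (2). To see what replaces it, let $X$ and $\Gamma$ be smooth, let $B$ be big, and let $0\le\Delta\equiv B$ have multiplicity $m$ along $\Gamma$. Then $\Delta-m\Gamma$ is effective and does not contain $\Gamma$, so it restricts to an effective divisor on $\Gamma$. Writing $\operatorname{Eff}(\Gamma)\subset N^1(\Gamma)$ for the set of classes of effective $\mathbb R$-divisors (including $0$),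
$$\sigma_\Gamma(B)\ \ge\ \inf\{m\ge0:\ (B-m\Gamma)|_\Gamma\in\operatorname{Eff}(\Gamma)\}.\tag{3}$$
If $\Gamma$ is a curve, $\operatorname{Eff}(\Gamma)$ is a half-line and the condition on $m$ is a linear inequality, as in Example 1. If $\Gamma$ is a surface, $\operatorname{Eff}(\Gamma)$ is a cone that may be round, and then the threshold in $m$ is a root of a quadratic equation.

A square root alone is harmless: $\sqrt{1+\varepsilon}$ has a finite derivative at $0$. We want $\sqrt{\varepsilon}$. So suppose the line $m\mapsto(D-m\Gamma)|_\Gamma$ is *tangent* to the round cone, touching it at one point $m=1$. Then (3) has the threshold $1$ for $D$ itself. Adding $\varepsilon A|_\Gamma$ pushes the line inside the cone, and it now cuts out an interval of half-width about $\sqrt\varepsilon$. The threshold drops from $1$ to about $1-\sqrt\varepsilon$.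

A round cone is available on the abelian surface $F\times F$. Nothing can be seen on that surface itself: there every pseudoeffective class is nef (Lemma 4 below), so $D+\varepsilon A$ is ample and $\sigma_\Gamma$ vanishes identically. The plan is to make $F\times F$ the divisor $\Gamma$ in a $\mathbb P^1$-bundle over it, where the inequality (3) can be turned into an exact formula. So the answer to the question will be no. In Sections 6 and 7 we then ask how fast $g$ can grow.

## 3. Multiplicities on split projective bundles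

Let $Y$ be smooth projective and $L_0,\dots,L_d$ divisors ($\mathbb Z$-divisors) on $Y$. Put $\mathcal E=\bigoplus_j\mathcal O_Y(L_j)$ and $\pi:X=\mathbb P_Y(\mathcal E)\to Y$, with the convention $\pi_*\mathcal O_X(1)=\mathcal E$, and $\xi=c_1(\mathcal O_X(1))$. The summand $\mathcal O(L_i)\subset\mathcal E$ gives a section of $\mathcal O_X(1)\otimes\pi^*\mathcal O(-L_i)$. For $d\ge1$ its zero divisor is the smooth prime divisor
$$\Gamma_i=\mathbb P_Y\Bigl(\bigoplus_{j\ne i}\mathcal O(L_j)\Bigr),\qquad \Gamma_i\sim\xi-\pi^*L_i ,$$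
since points of $X$ are one-dimensional quotients of fibres of $\mathcal E$, and $\Gamma_i$ consists of those that kill $L_i$. The class $\xi|_{\Gamma_i}$ is the tautological class of $\Gamma_i$, and $\pi(\Gamma_i)=Y$. For $d=0$ we have $X=Y$ and $\xi=L_0$.

Note that $\operatorname{Eff}(Y)$ contains all big classes. For $a\ge0$ and $\nu\in N^1(Y)$ put
$$T(a,\nu)=\Bigl\{(a_0,\dots,a_d)\in\mathbb R^{d+1}_{\ge0}:\ \textstyle\sum_ja_j=a,\ \ \nu+\sum_ja_jL_j\in\operatorname{Eff}(Y)\Bigr\}.$$

**Lemma 3.** Let $d\ge1$ and let $B\equiv a\xi+\pi^*\nu$ be big. Then $\sigma_{\Gamma_i}(B)=\inf\{a_i:(a_j)\in T(a,\nu)\}$.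

*Proof.* **Upper bound, by writing down divisors.** If $(a_j)\in T(a,\nu)$ and $\nu+\sum a_jL_j\equiv G\ge0$, then $\Delta=\sum_ja_j\Gamma_j+\pi^*G$ is effective and
$$\Delta\equiv\Bigl(\sum_j a_j\Bigr)\xi-\pi^*\sum_j a_jL_j+\pi^*\Bigl(\nu+\sum_j a_jL_j\Bigr)=a\xi+\pi^*\nu\equiv B.$$
Its multiplicity along $\Gamma_i$ is $a_i$, because $\pi(\Gamma_i)=Y$ and so $\pi^*G$ does not contain $\Gamma_i$.

**Lower bound, by restricting to $\Gamma_i$.** We prove by induction on $d\ge0$: *if $a\ge0$, $\Delta\ge0$ and $\Delta\equiv a\xi+\pi^*\nu$, then $T(a,\nu)\ne\emptyset$; and if $d\ge1$, then for each $i$ it contains an element with $a_i=\operatorname{mult}_{\Gamma_i}\Delta$.* For $d\ge1$ the condition $a\ge0$ is automatic: a general line in a general fibre of $\pi$ is not contained in $\operatorname{Supp}\Delta$, and its intersection number with $\Delta$ is $a$.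

If $d=0$, then $\nu+aL_0\equiv\Delta\ge0$, so $T(a,\nu)=\{(a)\}$.

Let $d\ge1$, $m=\operatorname{mult}_{\Gamma_i}\Delta$ and $\Delta'=\Delta-m\Gamma_i\ge0$, so that $\Delta'\equiv(a-m)\xi+\pi^*(\nu+mL_i)$. A general line in a general fibre of $\pi$ does not lie in $\operatorname{Supp}\Delta'$, so $a-m\ge0$. Since $\Gamma_i\not\subset\operatorname{Supp}\Delta'$, the restriction $\Delta'|_{\Gamma_i}$ is an effective divisor with class
$$(a-m)\,\xi|_{\Gamma_i}+(\pi|_{\Gamma_i})^*(\nu+mL_i)$$
on $\Gamma_i=\mathbb P_Y(\bigoplus_{j\ne i}\mathcal O(L_j))$, which has one summand fewer. By induction there are $a_j\ge0$ ($j\ne i$) with $\sum_{j\ne i}a_j=a-m$ and $\nu+mL_i+\sum_{j\ne i}a_jL_j\in\operatorname{Eff}(Y)$. With $a_i:=m$ this is the required element of $T(a,\nu)$.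

Applied to all $0\le\Delta\equiv B$, the statement gives $\operatorname{mult}_{\Gamma_i}\Delta\ge\inf\{a_i:(a_j)\in T(a,\nu)\}$. $\square$

**Example 2.** Let $Y=\mathbb P^1$, $L_0=0$, $L_1$ a point, and let $\phi$ be the class of a fibre of $\pi$. Then $\xi^2=\deg\mathcal E=1$ and $\Gamma_1^2=(\xi-\phi)^2=-1$, so $X$ is the blow-up of $\mathbb P^2$ at a point, with $\Gamma_1=E$, $\xi=L$, $\phi=L-E$. For $B\equiv a\xi+b\phi$ big, Lemma 3 says $\sigma_{\Gamma_1}(B)=\inf\{a_1\in[0,a]:b+a_1\ge0\}=\max\{0,-b\}$. The class $2L+(t-1)E$ of Example 1 is $(t+1)\xi+(1-t)\phi$, and we recover $\max\{0,t-1\}$.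

**Ampleness.** If $H$ is a divisor on $Y$ such that all $H+L_j$ are ample, then $\xi+\pi^*H$ is ample. It is the tautological class of $\mathbb P(\mathcal E\otimes\mathcal O(H))$, and a direct sum of ample line bundles is an ample bundle (Hartshorne; Lazarsfeld, *Positivity II*, Prop. 6.1.13).

## 4. The round cone of $F\times F$

Let $F$ be an elliptic curve with origin $0$ and $S=F\times F$. Let $F_1=\{0\}\times F$, $F_2=F\times\{0\}$, let $\delta$ be the diagonal, $f_i=[F_i]$, and
$$e=f_1+f_2-[\delta].$$
Elliptic curves on $S$ have self-intersection $0$ by adjunction, as $K_S=0$. Also $f_1f_2=f_1\delta=f_2\delta=1$. Hence $ef_1=ef_2=0$ and $e^2=2-4=-2$. For $\alpha=pf_1+qe+rf_2$,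
$$\alpha^2=2(pr-q^2),\qquad \alpha f_2=p,\qquad \alpha f_1=r,\qquad \alpha e=-2q.$$

**Lemma 4.** Every pseudoeffective class on $S$ is nef. Moreover, for $\alpha=pf_1+qe+rf_2$:

* (E1) if $\alpha$ is pseudoeffective, then $p,r\ge0$ and $q^2\le pr$;
* (E2) if $p,r>0$ and $q^2<pr$, then $\alpha$ is ample.

*Proof.* Let $C,C'$ be curves on $S$. A general translate of $C$ is numerically equivalent to $C$ and does not contain $C'$, so $C\cdot C'\ge0$. Thus effective classes are nef, and so are their limits. If $\alpha$ is pseudoeffective it is nef, so $\alpha f_2\ge0$, $\alpha f_1\ge0$ and $\alpha^2\ge0$. This is (E1).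

For (E2) consider the open cone $\mathcal C=\{\alpha\in N^1(S):\alpha^2>0,\ \alpha\cdot(f_1+f_2)>0\}$, which contains the classes in (E2). If $L$ is an integral divisor with class in $\mathcal C$, Riemann–Roch gives $h^0(mL)+h^0(-mL)\ge m^2L^2/2$ for $m\ge1$. Here $h^0(-mL)=0$, because $-mL\cdot(f_1+f_2)<0$ while $f_1+f_2$ is nef. So $L$ is big. Hence all rational classes in $\mathcal C$ are big. A general class in the open cone $\mathcal C$ is a positive combination of rational classes in $\mathcal C$, so it is big too. Therefore $\mathcal C$ lies in the nef cone, and being open, in its interior, which is the ample cone. $\square$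

So within the span of $f_1,e,f_2$ the effective classes fill the circular cone $q^2\le pr$, $p,r\ge0$, up to boundary. The line $q\mapsto qe+f_2$ touches this cone only at $q=0$. This is the tangent line we want.

## 5. A threefold on which $g(t)=\sqrt{2t+4}$ for large $t$

**Theorem 5.** There are a smooth projective threefold $X$, an effective $\mathbb Z$-divisor $D$, an ample $\mathbb Z$-divisor $A$ and a prime divisor $\Gamma$ with
$$\sigma_\Gamma(D)=1,\qquad \sigma_\Gamma(tD+A)=\max\{0,\;t-\sqrt{2t+4}\}\quad\text{for all }t>0.$$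
Hence $g(t)=\min\{t,\sqrt{2t+4}\}$ is unbounded. Such examples with $g$ unbounded exist in every dimension $n\ge3$.

*Proof.* **Step 1: the construction.** Let $Y=S$, $L_0=0$, $L_1=\delta-F_1-F_2\equiv-e$, $X=\mathbb P_S(\mathcal O\oplus\mathcal O(L_1))$ and
$$\Gamma=\Gamma_1,\qquad D=\Gamma_1+\pi^*F_2,\qquad A=\xi+\pi^*(2F_1+2F_2).$$
By (E2), $2f_1+2f_2$ and $2f_1-e+2f_2$ are ample, so $A$ is ample. To compare with Section 2: $\Gamma\cong S$, and $\xi|_\Gamma=L_0=0$, so $\Gamma|_\Gamma\equiv e$ and $(D-m\Gamma)|_\Gamma\equiv(1-m)e+f_2$, which is the tangent line, touching at $m=1$.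

**Step 2: the exact value of $\sigma_\Gamma(tD+A)$.** Since $\Gamma_1\equiv\xi+\pi^*e$, for $t>0$ we have
$$tD+A\equiv(t+1)\xi+\pi^*\nu,\qquad \nu=te+tf_2+2f_1+2f_2.$$
For $a_0+a_1=t+1$,
$$\nu+a_1L_1\equiv2f_1+(t-a_1)e+(t+2)f_2.$$
If this class lies in $\operatorname{Eff}(S)$, then (E1) gives $(t-a_1)^2\le2(t+2)$, so $a_1\ge t-\sqrt{2t+4}$. Also $a_1\ge0$ for elements of $T(t+1,\nu)$. Conversely, let $\max\{0,t-\sqrt{2t+4}\}<a_1\le t$. Then $a_0=t+1-a_1>0$ and $0\le t-a_1<\sqrt{2t+4}$, so the class is ample by (E2), and $(a_0,a_1)\in T(t+1,\nu)$. Since this interval of $a_1$ is nonempty, Lemma 3 gives $\sigma_\Gamma(tD+A)=\max\{0,t-\sqrt{2t+4}\}$.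

**Step 3: the value of $\sigma_\Gamma(D)$ and of $g$.** By the definition and homogeneity,
$$\sigma_\Gamma(D)=\lim_{t\to\infty}\sigma_\Gamma\bigl(D+\tfrac1tA\bigr)=\lim_{t\to\infty}\tfrac1t\sigma_\Gamma(tD+A)=1,$$
and $g(t)=t-\max\{0,t-\sqrt{2t+4}\}=\min\{t,\sqrt{2t+4}\}$.

**Step 4: every dimension $n\ge4$.** With $X,D,A,\Gamma$ as above let $Z=\mathbb P^{n-3}$, let $A_Z$ be a hyperplane, and let $p,q$ be the projections of $X\times Z$ to $X$ and $Z$. We claim that for $B$ big on $X$ and $c>0$
$$\sigma_{\Gamma\times Z}(p^*B+cq^*A_Z)=\sigma_\Gamma(B).$$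
For "$\le$", if $0\le\Delta\equiv B$, use $p^*\Delta+cq^*A_Z$, which has the same multiplicity along $\Gamma\times Z$. For "$\ge$", let $0\le\Delta\equiv p^*B+cq^*A_Z$ and write $\Delta=m(\Gamma\times Z)+\Delta'$ with $\Gamma\times Z\not\subset\operatorname{Supp}\Delta'$. Then $\operatorname{Supp}\Delta'\cap(\Gamma\times Z)$ is a proper closed subset of $\Gamma\times Z$, so for general $z\in Z$ it does not contain $\Gamma\times\{z\}$; in particular $X\times\{z\}\not\subset\operatorname{Supp}\Delta'$. Hence $\Delta|_{X\times\{z\}}$ is effective, is $\equiv B$, and has multiplicity exactly $m$ along $\Gamma$. So $m\ge\sigma_\Gamma(B)$.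

Apply the claim to $B=D+\varepsilon A$ and $c=\varepsilon$. For the effective $\mathbb Z$-divisor $p^*D$, the ample divisor $p^*A+q^*A_Z$ and the prime divisor $\Gamma\times Z$, the function $f$ on $(0,\infty)$ is unchanged. So $f(0)$ and $g$ are unchanged too. $\square$

**Where the proof of Theorem 2 stops.** In this example the first half of Step 4 of that proof still works: the asymptotic vanishing of $tD+A$ is supported on the single divisor $\Gamma_1$. Indeed, $(a_0,a_1)=(0,t+1)$ leads to the class $2f_1-e+(t+2)f_2$, ample by (E2), so $\sigma_{\Gamma_0}(tD+A)=0$. And $(a_0,a_1)=(1,t)$ leads to the ample class $2f_1+(t+2)f_2$. This has an effective representative $G$ avoiding any given curve as a component, so $\Gamma_0+t\Gamma_1+\pi^*G$ can be made to avoid any prime divisor other than $\Gamma_0,\Gamma_1$. So the support is the same for all large $t$. What is lost is exactly (2): the coefficient of $\Gamma_1$ is not fixed by linear equations but by the class $2f_1+(t-a_1)e+(t+2)f_2$ reaching the boundary of a quadratic cone.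

## 6. Irrational slopes: no rate better than $o(t)$

By Proposition 1, $g(t)=o(t)$ always. The next theorem says that no better bound holds, even on one fixed threefold.

**Theorem 6.** One always has $g(t)=o(t)$ as $t\to\infty$. Conversely, there is a fixed smooth projective threefold $X$ with fixed $A,\Gamma$ such that for every function $\psi:(0,\infty)\to(0,\infty)$ with $\psi(t)\to\infty$ there is a pseudoeffective $\mathbb R$-divisor $D$ with $g(t_n)\ge t_n/\psi(t_n)$ along some sequence $t_n\to\infty$.

**The fixed data.** Let $\mu:Y\to S$ be the blow-up of $S=F\times F$ at the origin, with exceptional curve $E$. Let $L_0=0$, $L_1=E$, $X=\mathbb P_Y(\mathcal O\oplus\mathcal O(E))$ and $\Gamma=\Gamma_1\sim\xi-\pi^*E$. Fix an integer $k\gg0$ such that $H:=k\mu^*(F_1+F_2)-2E$ and $H+E$ are both ample, which is possible because $F_1+F_2$ is ample on $S$ and $-E$ is $\mu$-ample. Let $A=\xi+\pi^*H$, which is ample. Note $H\cdot E=2$.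

For $s\in(0,1)$ let $n_s=f_1+se+s^2f_2$. It is a limit of ample classes by (E2), hence nef, and $n_s^2=0$. Let
$$N_s=\mu^*\bigl(F_1+s(F_1+F_2-\delta)+s^2F_2\bigr)\equiv\mu^*n_s,\qquad D_s=\Gamma_1+\pi^*N_s.$$
$D_s$ is pseudoeffective, and $tD_s+A\equiv(t+1)\xi+\pi^*(tN_s-tE+H)$ is big. Write $a_1=t-x$, $a_0=1+x$. The conditions $a_0,a_1\ge0$ become $-1\le x\le t$, and Lemma 3 says
$$\sigma_\Gamma(tD_s+A)=\inf\{t-x:\ -1\le x\le t,\ \ tN_s+H-xE\in\operatorname{Eff}(Y)\}.\tag{4}$$

**How the slope enters.** We will see in Step 3 that for a rational slope $s=u/v$ the class $N_s-v^{-2}E$ is effective. Then $x=t/v^2$ is admissible in (4) for all $t$, and $\sigma_\Gamma(D_s)\le1-v^{-2}$. For irrational $s$ we will find $\sigma_\Gamma(D_s)=1$. But if $s$ is extremely close to $u/v$, then for a long range of $t$ the ample summand $H$ absorbs the difference between $tN_s$ and $tN_{u/v}$, and on that range $\sigma_\Gamma(tD_s+A)\le t-t/v^2$. So on that range $g(t)\ge t/v^2$. The rest is to choose $s$ well approximated by infinitely many fractions. Write $g_s$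 for the function $g$ belonging to $D_s$.

*Proof of Theorem 6.* The first assertion is Proposition 1.

**Step 1: for irrational $s$, if $N_s-xE$ is pseudoeffective, then $x\le0$.** Let $N_s-xE=P+Z$ be the Zariski decomposition, $Z=\sum z_kC_k$ with $z_k>0$. Since $N_s$ is nef and $N_s\cdot E=0$,
$$0\le N_s\cdot Z\le N_s\cdot(P+Z)=N_s\cdot(N_s-xE)=0,$$
so $N_s\cdot C_k=0$ for all $k$. Suppose some $C_k\ne E$. Then $\gamma=[\mu_*C_k]$ is a nonzero nef class on $S$ with $n_s\cdot\gamma=0$. On the span of $n_s$ and $\gamma$ the intersection form is $\ge0$, because $(an_s+b\gamma)^2=b^2\gamma^2\ge0$. If the span were two-dimensional, it would meet the hyperplane orthogonal to an ample class in a nonzero vector, and by the Hodge index theorem this vector has negative square, a contradiction. So $\gamma=\lambda n_s$, and $\lambda>0$ since both classes are nef and nonzero. Now $\lambda=\gamma\cdot f_2\in\mathbb Z$ and $-2\lambda s=\gamma\cdot e\in\mathbb Z$, so $s\in\mathbb Q$, a contradiction. Hence $Z=zE$ with $z\ge0$. Then $P=N_s-(x+z)E$ is nef, and $0\le P^2=-(x+z)^2$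 gives $x=-z\le0$.

**Step 2: for irrational $s$, $\sigma_\Gamma(D_s)=1$.** Let $x_t=\max\{x:tN_s+H-xE\text{ is pseudoeffective}\}$. The set is closed. It contains $0$, so $x_t\ge0$. Intersecting with $H$ gives $2x_t=x_t(H\cdot E)\le(tN_s+H)\cdot H$, so $x_t<\infty$ and $x_t/t$ stays bounded as $t\to\infty$. If $x^*$ is a limit point of $x_t/t$ as $t\to\infty$, then dividing $tN_s+H-x_tE$ by $t$ and passing to the limit shows that $N_s-x^*E$ is pseudoeffective, so $x^*\le0$ by Step 1. As $x_t/t\ge0$, we get $x_t/t\to0$. Every $x$ admissible in (4) satisfies $x\le x_t$, and $x=0$ is admissible because $tN_s+H$ is ample. So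
$$t-x_t\le\sigma_\Gamma(tD_s+A)\le t.$$
Divide by $t$ and let $t\to\infty$.

**Step 3: for coprime integers $u,v\ge1$, $N_{u/v}-v^{-2}E\in\operatorname{Eff}(Y)$.** (Here $N_{u/v}$ is given by the formula above.) Let $C\subset S$ be the image of the homomorphism $F\to S$, $z\mapsto(-uz,vz)$. It is injective, since $uz=vz=0$ implies $z=0$ by Bézout. So $C$ is an elliptic curve and a subgroup through the origin, and $C^2=0$. Its tangent direction $(-u,v)$ differs from those of $F_1,F_2,\delta$, namely $(0,1),(1,0),(1,1)$. As all these curves are subgroups, tangent directions are the same at all points, and all intersections are transversal. Counting the solutions of $uz=0$, $vz=0$ and $(u+v)z=0$ in $F$,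
$$C\cdot f_1=u^2,\qquad C\cdot f_2=v^2,\qquad C\cdot\delta=(u+v)^2,\qquad C\cdot e=u^2+v^2-(u+v)^2=-2uv.$$
By the intersection numbers in Section 4, $[C]=v^2f_1+uve+u^2f_2+w$ with $w$ orthogonal to $f_1,f_2,e$. Then $0=C^2=2(u^2v^2-(uv)^2)+w^2=w^2$. The span of $f_1,f_2,e$ has signature $(1,2)$, so by the Hodge index theorem its orthogonal complement is negative definite, and $w=0$. Thus $[C]=v^2n_{u/v}$. Since $C$ is smooth at the origin, its strict transform is $\tilde C\equiv\mu^*C-E$. So $N_{u/v}-v^{-2}E\equiv v^{-2}\tilde C\ge0$.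

**Step 4: near a fraction, $g_s$ is large on a long interval.** We show: there is $c_0>0$ such that for all irrational $s\in(0,1)$, all reduced fractions $u/v\in(0,1)$ and all $0<t\le\dfrac{c_0}{2|s-u/v|}$, one has $g_s(t)\ge t/v^2$.

As the ample cone is open, choose $c_0>0$ such that $H+y\mu^*e+z\mu^*f_2$ is ample whenever $|y|,|z|\le c_0$. We have
$$t(N_s-N_{u/v})\equiv t\bigl(s-\tfrac uv\bigr)\mu^*e+t\bigl(s-\tfrac uv\bigr)\bigl(s+\tfrac uv\bigr)\mu^*f_2 ,$$
and $|s+\frac uv|\le2$. For $t$ in the given range both coefficients are at most $c_0$ in absolute value, so $t(N_s-N_{u/v})+H$ is ample. Hence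
$$tN_s+H-\tfrac t{v^2}E=t\bigl(N_{u/v}-v^{-2}E\bigr)+\bigl[t(N_s-N_{u/v})+H\bigr]$$
is the sum of an effective class (Step 3) and an ample class, so it is big. Thus $x=t/v^2\in(0,t]$ is admissible in (4), and $\sigma_\Gamma(tD_s+A)\le t-t/v^2$. With Step 2, $g_s(t)=t-\sigma_\Gamma(tD_s+A)\ge t/v^2$.

**Step 5: choose $s$ by Baire.** Let $\psi\to\infty$ be given. For each reduced $u/v\in(0,1)$ choose $\theta(u/v)>0$ so small that $\psi(t)\ge v^2$ for all $t\ge c_0/(2\theta(u/v))$. For $n\ge1$ let
$$R_n=\bigcup_{\substack{u/v\in(0,1)\text{ reduced}\\ v\ge n}}\bigl\{s\in(0,1):\ 0<|s-\tfrac uv|<\min(\theta(u/v),\tfrac1n)\bigr\}.$$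
Each $R_n$ is open. It is dense in $(0,1)$, because the fractions with $v\ge n$ are dense and each lies in the closure of its punctured interval. The complements of the single rational points are also open and dense. By Baire's theorem there is an irrational $s\in\bigcap_nR_n$. For each $n$ choose $u_n/v_n$ witnessing $s\in R_n$ and put $t_n=c_0/(2|s-u_n/v_n|)$. Then $t_n>c_0n/2\to\infty$. Also $t_n>c_0/(2\theta(u_n/v_n))$, so $\psi(t_n)\ge v_n^2$. By Step 4, applied at the right end of its interval,
$$g_s(t_n)\ge\frac{t_n}{v_n^2}\ge\frac{t_n}{\psi(t_n)}.$$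
So $D=D_s$ has the required property. $\square$

## 7. Iterated square roots: integral $D$ with growth $t^{1-2^{-d}}$

The divisors $D_s$ are not integral. For effective $\mathbb Z$-divisors one can still come close to linear growth if the dimension is allowed to rise. In Theorem 5 the inequality $q^2\le pr$ with $p\approx\varepsilon$, $r\approx1$ allowed $q\approx\varepsilon^{1/2}$. If we could feed this $q$ in as the coefficient $p$ of a second copy of $S$, the next $q$ would be about $\varepsilon^{1/4}$, and so on. The divisors $L_j$ below are chosen to pass the value on.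

**Theorem 7.** For each $d\ge1$ there are a smooth projective $X$ of dimension $3d$, an effective $\mathbb Z$-divisor $D$, an ample $\mathbb Z$-divisor $A$ and a prime divisor $\Gamma$ with $\sigma_\Gamma(D)=1$ and $t^{1-2^{-d}}\le g(t)\le4\,t^{1-2^{-d}}$ for all $t\ge2$.

*Proof.* **Step 1: the construction.** Let $Y=S^d$ with projections $\mathrm{pr}_k$ to $S$. Let $L_0=0$ and let $L_1,\dots,L_d$ be integral divisors, built from $F_1,F_2,\delta$ on the factors, with
$$L_j\equiv-\mathrm{pr}_j^*e-\mathrm{pr}_{j+1}^*f_1\quad(1\le j<d),\qquad L_d\equiv-\mathrm{pr}_d^*e .$$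
Put $X=\mathbb P_Y(\bigoplus_{j=0}^d\mathcal O(L_j))$, which has dimension $2d+d=3d$, and
$$\Gamma=\Gamma_d,\qquad D=\Gamma_1+\dots+\Gamma_d+\pi^*\sum_k\mathrm{pr}_k^*F_2,\qquad A=\xi+\pi^*H,\qquad H=2\sum_k\mathrm{pr}_k^*(F_1+F_2).$$

**Step 2: classes $\sum_k\mathrm{pr}_k^*\alpha_k$ on $S^d$.** If such a class is represented by an effective divisor, restrict this divisor to a general slice on which all factors but the $k$-th are fixed. The slice is not contained in the divisor, so $\alpha_k\in\operatorname{Eff}(S)$. If all $\alpha_k$ are ample, the class is ample: for small $\eta>0$ each $\alpha_k-\eta(f_1+f_2)$ is nef, and the class is the sum of the ample class $\eta\sum_k\mathrm{pr}_k^*(f_1+f_2)$ and a nef class. In particular all $H+L_j$ are ample, since their components are among $2f_1+2f_2$, $2f_1-e+2f_2$ and $f_1+2f_2$, ample by (E2). So $A$ is ample.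

**Step 3: reduction to a chain of quadratic inequalities.** Since $\Gamma_j\equiv\xi-\pi^*L_j$, we have $D+\varepsilon A\equiv(d+\varepsilon)\xi+\pi^*\nu$ with $\nu=\sum_k\mathrm{pr}_k^*f_2-\sum_{j\ge1}L_j+\varepsilon H$. Write $a_k=1-x_k$ for $1\le k\le d$, put $x_0:=0$, and let $a_0=\varepsilon+\sum_{k\ge1}x_k$, so that $\sum_ja_j=d+\varepsilon$. Then $\nu+\sum_ja_jL_j=\sum_k\mathrm{pr}_k^*f_2+\varepsilon H-\sum_{j\ge1}x_jL_j$, and collecting the terms on the $k$-th factor,
$$\nu+\sum_ja_jL_j\equiv\sum_{k=1}^d\mathrm{pr}_k^*\bigl[(x_{k-1}+2\varepsilon)f_1+x_ke+(1+2\varepsilon)f_2\bigr].\tag{5}$$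
By Lemma 3, $f(\varepsilon)$ is the infimum of $a_d=1-x_d$ over all choices with $a_j\ge0$ and (5) in $\operatorname{Eff}(Y)$. Let $0<\varepsilon\le\frac12$.

**Step 4: lower bound for $f$.** Suppose (5) is in $\operatorname{Eff}(Y)$. By Step 2 and (E1), $x_{k-1}+2\varepsilon\ge0$ and
$$x_k^2\le(x_{k-1}+2\varepsilon)(1+2\varepsilon)\le2(x_{k-1}+2\varepsilon)\qquad(1\le k\le d).$$
We show $x_k\le4\varepsilon^{2^{-k}}$ by induction. For $k=1$, $x_1^2\le4\varepsilon$, so $x_1\le2\varepsilon^{1/2}$. For $k\ge2$ put $\eta=\varepsilon^{2^{-(k-1)}}$. Then $\eta\ge\varepsilon$ as $\varepsilon<1$, and $x_k^2\le2(4\eta+2\eta)\le16\eta$, so $x_k\le4\eta^{1/2}=4\varepsilon^{2^{-k}}$. Hence $a_d\ge1-4\varepsilon^{2^{-d}}$, and $f(\varepsilon)\ge1-4\varepsilon^{2^{-d}}$.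

**Step 5: upper bound for $f$.** Take $x_k=\varepsilon^{2^{-k}}\in(0,1]$ for $1\le k\le d$. Then all $a_j\ge0$. Each bracket in (5) is ample by (E2), because
$$x_1^2=\varepsilon<2\varepsilon(1+2\varepsilon),\qquad x_k^2=x_{k-1}<(x_{k-1}+2\varepsilon)(1+2\varepsilon)\quad(k\ge2).$$
By Step 2 the class (5) is ample, so it lies in $\operatorname{Eff}(Y)$, and $f(\varepsilon)\le a_d=1-\varepsilon^{2^{-d}}$.

**Step 6: conclusion.** Steps 4 and 5 give $1-4\varepsilon^{2^{-d}}\le f(\varepsilon)\le1-\varepsilon^{2^{-d}}$ for $0<\varepsilon\le\frac12$. Letting $\varepsilon\to0$, $\sigma_\Gamma(D)=f(0)=1$, and so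
$$\varepsilon^{2^{-d}}\le f(0)-f(\varepsilon)\le4\varepsilon^{2^{-d}}.$$
Put $\varepsilon=1/t$ with $t\ge2$ and multiply by $t$. By (1), $t^{1-2^{-d}}\le g(t)\le4\,t^{1-2^{-d}}$. $\square$

For $d=1$ the construction of this section is that of Theorem 5, and the exponent $1-2^{-1}$ is the exponent of $\sqrt{2t+4}$.
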